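\title{A reflexive Abelian group whose $P$-modification is not reflexive}

\begin{abstract}
The $P$-modification $PG$ of a topological group $G$ is the same group with the topology generated by the $G_\delta$-sets of $G$. We show in ZFC that $PG$ need not be Pontryagin reflexive when $G$ is, which answers a question of Galindo, Recoder-N\'u\~nez and Tkachenko. An explicit example is the dual group of $P(\mathbb Z(2)^{\omega_1})$. More generally, for a locally compact Abelian group $L$ the groups $PL$ and $(PL)^\wedge$ are reflexive, while the $P$-modification of $(PL)^\wedge$ is reflexive exactly when $L$ is metrizable. We also construct a pseudocompact Boolean example of cardinality and weight $\mathfrak c$ in which all compact sets are finite.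
\end{abstract}

\section{Introduction}

All groups in this paper are Abelian, and ``countable'' means ``at most countable''. Let $\mathbb T=\mathbb R/\mathbb Z$ be the circle group, and let $\|t\|$ be the distance from $t\in\mathbb T$ to $0$. The \emph{dual} $G^\wedge$ of a topological group $G$ is the group of continuous homomorphisms $\chi\colon G\to\mathbb T$ (continuous \emph{characters}) with the compact-open topology; the sets
\[
\{\chi\in G^\wedge:\|\chi(x)\|<\varepsilon\ \text{ for all }x\in C\},\qquad C\subseteq G\ \text{compact},\ \varepsilon>0,
\]
form a base at $0$. The group $G$ is \emph{reflexive} if the evaluation map $\alpha_G\colon G\to G^{\wedge\wedge}$, $\alpha_G(g)(\chi)=\chi(g)$, is a topological isomorphism. Dual groups are Hausdorff, so reflexive groups are Hausdorff. By the Pontryagin--van Kampen theorem every locally compact Hausdorff Abelian (LCA) group is reflexive. Compact groups are understood to be Hausdorff.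

A \emph{$P$-group} is a topological group in which every $G_\delta$-set, that is, every intersection of countably many open sets, is open. The \emph{$P$-modification} $PG$ of a topological group $G$ is the group $G$ with the topology that has the $G_\delta$-sets of $G$ as a base. It is a $P$-group, and its topology is finer than that of $G$. Galindo, Recoder-N\'u\~nez and Tkachenko \cite{GRT} posed the following problem.

\begin{quote}
Let $G$ be a reflexive topological group. Is $PG$ reflexive?
\end{quote}

The passage from $G$ to $PG$ changes both ingredients of the dual group. There are more continuous characters, and there are fewer compact sets: in a Hausdorff $P$-group all of them are finite. Still, the first cases one tries suggest a positive answer. If $G$ is metrizable, then $\{0\}$ is a $G_\delta$-set, so $PG$ is discrete and therefore reflexive. If $G$ is compact, or only locally compact, then $PG$ is reflexive as well (Proposition~\ref{prop:compact} and Theorem~\ref{thm:LCA}). Nevertheless the answer is negative, and counterexamples appear one step later, among the duals of the groups just mentioned. A group is \emph{$\omega$-bounded} if each of its countable subsets has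 compact closure.

\begin{theorem}\label{thm:main}
Let $H$ be a reflexive $P$-group containing an uncountable set $E$ such that every neighborhood of $0$ contains all but countably many elements of $E$. Then $G=H^\wedge$ is reflexive and $\omega$-bounded, and $PG$ is not reflexive.
\end{theorem}

Let $\mathbb Z(2)=\{0,1\}$ be the group of order two. A function $f$ on $\mathbb Z(2)^{\omega_1}$ \emph{depends on countably many coordinates} if there is a countable set $A\subseteq\omega_1$ such that $f(x)=f(y)$ whenever $x|_A=y|_A$.

\begin{corollary}\label{cor:example}
Let $G$ be the group of all homomorphisms $\mathbb Z(2)^{\omega_1}\to\mathbb Z(2)$ that depend on countably many coordinates, with the topology of pointwise convergence on $\mathbb Z(2)^{\omega_1}$. Then $G=(P(\mathbb Z(2)^{\omega_1}))^\wedge$, the group $G$ is reflexive and $\omega$-bounded, and $PG$ is not reflexive.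
\end{corollary}

The elements of this $G$ are not required to be continuous for the product topology. The group $\mathbb Z(2)^{\omega_1}$ can be replaced by any nonmetrizable LCA group.

\begin{theorem}\label{thm:LCA}
Let $L$ be an LCA group. Then $PL$ and $G_L=(PL)^\wedge$ are reflexive, and $P(G_L)$ is reflexive if and only if $L$ is metrizable.
\end{theorem}

An infinite $\omega$-bounded group has many infinite compact subsets. The last result is an example at the opposite extreme. A group is \emph{Boolean} if $x+x=0$ for all $x$; a space is \emph{pseudocompact} if every continuous real-valued function on it is bounded; the \emph{weight} $w(G)$ is the least cardinality of a base for the topology; and $\mathfrak c=2^{\omega}$.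

\begin{theorem}\label{thm:pseudo}
There is a reflexive pseudocompact Boolean group $G$ with $|G|=w(G)=\mathfrak c$ such that all compact subsets of $G$ and of $G^\wedge$ are finite and $PG$ is not reflexive.
\end{theorem}

Under the Continuum Hypothesis this group has weight $\omega_1$, the least possible: a reflexive group of countable weight is metrizable, and then its $P$-modification is discrete.

The method is as follows. For a Hausdorff $P$-group, reflexivity reduces to one condition on the compact subsets of the dual (Section~\ref{sec:P}). The condition fails for the $P$-modification of the group $\Sigma$ of countably supported elements of $\mathbb Z(2)^{\omega_1}$, and the reason for the failure can be isolated as a general obstruction (Section~\ref{sec:obstruction}). The group $\Sigma$ is not reflexive, so it has to be replaced by a reflexive group that carries the same obstruction. We do this in two ways: by duality (Sections~\ref{sec:compact} and~\ref{sec:duals}) and by a transfinite matrix construction (Section~\ref{sec:matrix}).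

\section{Tools from duality theory}\label{sec:tools}

We regard $\mathbb Z(2)$ as a subgroup of $\mathbb T$ via $1\mapsto 1/2$. Every homomorphism from a Boolean group to $\mathbb T$ takes its values in $\mathbb Z(2)$. For a set $I$ we write $\pi_i$ for the coordinate projections of $\mathbb Z(2)^I$, $e_i$ for the unit vectors, and $\operatorname{supp}x=\{i:x(i)\neq0\}$. A set $N$ \emph{annihilates} a set $F$ of characters if $\chi(N)=0$ for all $\chi\in F$. For an abstract group $A$, the group $\operatorname{Hom}(A,\mathbb T)$ of all homomorphisms is closed in the compact group $\mathbb T^A$.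

We use the following textbook facts.
\begin{enumerate}
\item[(F1)] Since $\mathbb T$ is divisible, every homomorphism from a subgroup of an abstract group $A$ to $\mathbb T$ extends to $A$. Consequently, if $B\le A$ and $a\in A\setminus B$, some homomorphism $A\to\mathbb T$ vanishes on $B$ but not at $a$: take a nonzero homomorphism on the cyclic group generated by $a+B$ and extend it to $A/B$.
\item[(F2)] The dual of a discrete group is compact. The dual $X$ of a compact group $K$ is discrete, $K$ is identified by $\alpha_K$ with $\operatorname{Hom}(X,\mathbb T)\subseteq\mathbb T^X$, and $K$ is metrizable if and only if $X$ is countable.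
\item[(F3)] With $K$ and $X$ as in (F2), put $Y^\perp=\{x\in K: y(x)=0\text{ for all }y\in Y\}$ for $Y\le X$, and $A^\perp=\{y\in X: y(A)=0\}$ for $A\le K$. Then $Y^{\perp\perp}=Y$ for every subgroup $Y$, and $A^{\perp\perp}=A$ for every closed subgroup $A$.
\item[(F4)] Let $K$ be a compact group. Continuous characters of a dense subgroup of $K$ extend uniquely to $K$ (by uniform continuity), and continuous characters of a closed subgroup of $K$ extend to $K$.
\item[(F5)] The continuous characters of $\mathbb T^I$ are the finite sums $(t_i)\mapsto\sum n_it_i$ with $n_i\in\mathbb Z$, and those of $\mathbb Z(2)^I$ are the finite sums of projections $\pi_i$.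
\end{enumerate}

\begin{lemma}\label{lem:circle}
If $0\neq t\in\mathbb T$, then $\|kt\|\ge1/3$ for some integer $k$. In particular, a subgroup of $\mathbb T$ contained in $\{t:\|t\|<1/4\}$ is trivial.
\end{lemma}

\begin{proof}
If $\|t\|<1/3$, let $m$ be least with $2^m\|t\|\ge1/3$. Then $2^m\|t\|\in[1/3,2/3)$, so $\|2^mt\|\ge1/3$.
\end{proof}

\begin{lemma}\label{lem:pointwise}
Let $A$ be an abstract group and let $\Gamma$ be a subgroup of $\operatorname{Hom}(A,\mathbb T)$ with the topology of pointwise convergence on $A$. Then every continuous character $\zeta$ of $\Gamma$ is the evaluation at some point of $A$.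
\end{lemma}

\begin{proof}
By (F4), $\zeta$ extends to the compact group $\overline\Gamma\subseteq\mathbb T^A$ and then to $\mathbb T^A$. By (F5) the extension has the form $(t_a)\mapsto\sum n_at_a$, a finite sum. For $\chi\in\Gamma$ this gives $\zeta(\chi)=\sum n_a\chi(a)=\chi\bigl(\sum n_aa\bigr)$.
\end{proof}

Most groups $G$ to be modified below carry the topology induced by a family of characters. For them $PG$ has a simple base.

\begin{lemma}\label{lem:base}
Let the topology of $G$ be the coarsest one that makes all members of a family $\Phi\subseteq\operatorname{Hom}(G,\mathbb T)$ continuous. Then the subgroups $\bigcap_{\varphi\in\Phi_0}\ker\varphi$, with $\Phi_0\subseteq\Phi$ countable, are open in $PG$ and form a base at $0$ of $PG$.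
\end{lemma}

\begin{proof}
Each $\ker\varphi$ is a $G_\delta$-set because $\{0\}$ is a $G_\delta$-set in $\mathbb T$, and so is every countable intersection of kernels. Conversely, let $0\in\bigcap_nU_n$ with $U_n$ open in $G$. Each $U_n$ contains a set $\{x:\|\varphi(x)\|<\varepsilon_n\text{ for }\varphi\in\Phi_n\}$ with $\Phi_n\subseteq\Phi$ finite, so $\bigcap_nU_n$ contains the intersection of the kernels of the members of $\bigcup_n\Phi_n$.
\end{proof}

For a subgroup $G$ of $\mathbb Z(2)^I$ the lemma says that the subgroups $N_A=\{x\in G:x|_A=0\}$, with $A\subseteq I$ countable, form a base at $0$ of $PG$.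

\begin{lemma}\label{lem:dual}
If $H$ is reflexive, then so is $H^\wedge$.
\end{lemma}

\begin{proof}
The map $\beta\colon H^{\wedge\wedge\wedge}\to H^\wedge$, $\beta(\xi)=\xi\circ\alpha_H$, is a topological isomorphism because $\alpha_H$ is one. For $\chi\in H^\wedge$ and $h\in H$ we have $\beta(\alpha_{H^\wedge}(\chi))(h)=\alpha_H(h)(\chi)=\chi(h)$. So $\alpha_{H^\wedge}=\beta^{-1}$.
\end{proof}

\section{Reflexivity of $P$-groups}\label{sec:P}

A Hausdorff $P$-group behaves like a discrete group as long as only countably many points or characters are involved.

\begin{lemma}\label{lem:P}
Let $H$ be a Hausdorff $P$-group.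
\begin{enumerate}
\item[(a)] The open subgroups of $H$ form a base at $0$.
\item[(b)] Compact subsets of $H$ are finite, so $H^\wedge$ carries the topology of pointwise convergence on $H$.
\item[(c)] A homomorphism $H\to\mathbb T$ is continuous if and only if it vanishes on an open subgroup. Countably many continuous characters vanish on a common open subgroup.
\item[(d)] Every homomorphism from a countable subgroup $S$ of $H$ to $\mathbb T$ extends to an element of $H^\wedge$.
\item[(e)] For an open subgroup $N$, the group $N^\perp=\{\chi\in H^\wedge:\chi(N)=0\}$ is compact.
\item[(f)] $H^\wedge$ is $\omega$-bounded.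
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Given a neighborhood $U$ of $0$, choose symmetric open sets $U_n\ni0$ with $U_0\subseteq U$ and $U_{n+1}+U_{n+1}\subseteq U_n$. Then $\bigcap_nU_n$ is a subgroup contained in $U$, and it is open as a $G_\delta$-set.

(b) Points are closed, so the complement of a countable set is a $G_\delta$-set; hence countable sets are closed. If a compact set contained a countably infinite set $D$, then all subsets of $D$ would be closed, and $D$ would be an infinite, discrete, compact space, which is impossible.

(c) The kernel of a continuous character is a $G_\delta$-set, and so is the intersection of countably many such kernels; these subgroups are open. Conversely, a homomorphism that vanishes on a neighborhood of $0$ is continuous at $0$.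

(d) By (a), each $s\in S\setminus\{0\}$ is missed by some open subgroup. The intersection $V$ of these countably many subgroups is an open subgroup with $V\cap S=0$, so $S$ embeds in $H/V$. Extend the homomorphism to $H/V$ by (F1) and compose with the quotient map. The result vanishes on $V$ and is continuous by (c).

(e) By (c), $N^\perp$ consists of \emph{all} homomorphisms $H\to\mathbb T$ vanishing on $N$. This set is closed in $\mathbb T^H$, and $H^\wedge$ has the subspace topology by (b).

(f) By (c), a countable subset of $H^\wedge$ lies in some $N^\perp$, which is compact by (e).
\end{proof}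

Reflexivity asks four things of $\alpha_H$: that it be injective, surjective, open and continuous. For a Hausdorff $P$-group the first three are automatic, and the fourth takes an algebraic form.

\begin{proposition}\label{prop:criterion}
A Hausdorff $P$-group $H$ is reflexive if and only if every compact set $F\subseteq H^\wedge$ is annihilated by some open subgroup of $H$.
\end{proposition}

\begin{proof}
If $h\neq0$, a homomorphism on $\langle h\rangle$ that is nonzero at $h$ extends to an element of $H^\wedge$ by Lemma~\ref{lem:P}(d); so $\alpha_H$ is injective. It is surjective by Lemma~\ref{lem:P}(b) and Lemma~\ref{lem:pointwise}.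

Let $N$ be an open subgroup of $H$. Since $N^\perp$ is compact, $W=\{\zeta\in H^{\wedge\wedge}:\|\zeta(\chi)\|<1/4\text{ for all }\chi\in N^\perp\}$ is a neighborhood of $0$. Let $\zeta\in W$ and write $\zeta=\alpha_H(h)$. The subgroup $\{\chi(h):\chi\in N^\perp\}$ of $\mathbb T$ is trivial by Lemma~\ref{lem:circle}. Thus every homomorphism vanishing on $N$ vanishes at $h$, and $h\in N$ by (F1). Hence $W\subseteq\alpha_H(N)$, and $\alpha_H$ is open by Lemma~\ref{lem:P}(a).

So $H$ is reflexive if and only if $\alpha_H$ is continuous at $0$. By Lemma~\ref{lem:P}(a) this means that for every compact $F\subseteq H^\wedge$ and every $\varepsilon\in(0,1/4]$ there is an open subgroup $N$ with $\|\chi(h)\|<\varepsilon$ for all $\chi\in F$ and $h\in N$. Since $\chi(N)$ is a subgroup of $\mathbb T$, Lemma~\ref{lem:circle} shows that the last condition is equivalent to $\chi(N)=0$ for all $\chi\in F$.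
\end{proof}

\begin{corollary}\label{cor:open}
If an open subgroup $H_0$ of a Hausdorff $P$-group $H$ is reflexive, then $H$ is reflexive.
\end{corollary}

\begin{proof}
Restriction $H^\wedge\to H_0^\wedge$ is continuous, so it maps a compact set $F\subseteq H^\wedge$ onto a compact set. The latter is annihilated by an open subgroup $N$ of the $P$-group $H_0$. Then $N$ is open in $H$ and annihilates $F$.
\end{proof}

\section{The obstruction}\label{sec:obstruction}

If a compact set $F\subseteq H^\wedge$ has a countable dense subset, then an open subgroup annihilates that subset and hence, by pointwise convergence, all of $F$. So a violation of Proposition~\ref{prop:criterion} needs an uncountable family of characters with no common open subgroup in their kernels. Such families are easy to find. The difficulty is compactness: every pointwise limit of the family must again be continuous. The $\omega_1$ projections of $\mathbb Z(2)^{\omega_1}$ show when this happens.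

\begin{example}\label{ex:sigma}
Let $K=\mathbb Z(2)^{\omega_1}$, let $\Sigma=\{x\in K:\operatorname{supp}x\text{ is countable}\}$, and let $\Gamma$ be either $K$ or $\Sigma$. No basic subgroup $N_A$ of $P\Gamma$ annihilates all $\pi_\alpha$, because $e_\alpha\in N_A$ and $\pi_\alpha(e_\alpha)=1$ for $\alpha\notin A$.

We compute the closure $F$ of $\{\pi_\alpha:\alpha<\omega_1\}$ in $\mathbb Z(2)^\Gamma$. For an ultrafilter $\mathcal U$ on $\omega_1$ let $\psi_{\mathcal U}(x)=1$ if $\operatorname{supp}x\in\mathcal U$ and $\psi_{\mathcal U}(x)=0$ otherwise; equivalently, $\psi_{\mathcal U}(x)$ is the value $v$ with $\{\alpha:x(\alpha)=v\}\in\mathcal U$. For finite $D\subseteq\Gamma$ the set of $\alpha$ such that $\pi_\alpha$ agrees with $\psi_{\mathcal U}$ on $D$ belongs to $\mathcal U$, so $\psi_{\mathcal U}\in F$. Conversely, for $\psi\in F$ the sets $\{\alpha:\pi_\alpha|_D=\psi|_D\}$, with $D$ finite, have the finite intersection property, and $\psi=\psi_{\mathcal U}$ for any ultrafilter $\mathcal U$ containing them. So $F=\{\psi_{\mathcal U}\}$, and there are two kinds of ultrafilters.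

If $\mathcal U$ contains a countable set $A$, then $\psi_{\mathcal U}$ vanishes on $N_A$, since the support of $x\in N_A$ is disjoint from $A$. So $\psi_{\mathcal U}$ is continuous on $P\Gamma$.

If $\mathcal U$ contains no countable set (extend the filter of co-countable sets to obtain such a $\mathcal U$), the two groups differ. On $K$, the indicator function of $\omega_1\setminus A$ lies in $N_A$ and has $\psi_{\mathcal U}$-value $1$, for every countable $A$; so $\psi_{\mathcal U}$ is not continuous on $PK$, and $F\not\subseteq(PK)^\wedge$. On $\Sigma$, however, $\psi_{\mathcal U}=0$.

Thus for $\Gamma=\Sigma$ the compact set $F$ lies in $(P\Sigma)^\wedge$, and $P\Sigma$ is not reflexive by Proposition~\ref{prop:criterion}.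
\end{example}

The example used only that each point is moved off $0$ by countably many members of the family. In general the argument needs no ultrafilters.

\begin{lemma}\label{lem:obstruction}
Let $G$ be a Hausdorff group and let $(\chi_j)_{j\in J}$ be a family in $(PG)^\wedge$ such that
\begin{enumerate}
\item[(1)] for every $g\in G$ the set $\{j\in J:\chi_j(g)\neq0\}$ is countable;
\item[(2)] no open subgroup of $PG$ annihilates all $\chi_j$.
\end{enumerate}
Then $PG$ is not reflexive.
\end{lemma}

\begin{proof}
Let $F$ be the closure of $\{\chi_j:j\in J\}$ in $\mathbb T^G$. It is compact and consists of homomorphisms. We show that every $\psi\in F$ is continuous on $PG$.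

Suppose first that $\psi$ is in the closure of $\{\chi_j:j\in J_0\}$ for some countable $J_0\subseteq J$. By Lemma~\ref{lem:P}(c) the characters $\chi_j$, $j\in J_0$, vanish on a common open subgroup of $PG$. So does their pointwise limit $\psi$, which is therefore continuous.

Suppose now that there is no such $J_0$. Fix $g\in G$ and let $J_0=\{j:\chi_j(g)\neq0\}$, which is countable by (1). The set $F$ is the union of the closures of $\{\chi_j:j\in J_0\}$ and $\{\chi_j:j\notin J_0\}$, so $\psi$ lies in the second closure, and $\psi(g)=0$. As $g$ was arbitrary, $\psi=0$.

By Lemma~\ref{lem:P}(b), $F$ is a compact subset of $(PG)^\wedge$. By (2) no open subgroup annihilates it, and Proposition~\ref{prop:criterion} applies.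
\end{proof}

Example~\ref{ex:sigma} does not answer the question, because $\Sigma$ is not reflexive. Indeed, $\Sigma$ is dense in $K$, so by (F4) and (F5) its continuous characters are the finite sums of projections. The set $C=\{0\}\cup\{e_\alpha:\alpha<\omega_1\}$ is compact, since a neighborhood of $0$ restricts finitely many coordinates and so contains all but finitely many $e_\alpha$. The only finite sum of projections that vanishes on $C$ is $0$. Hence $\Sigma^\wedge$ is the discrete group $\bigoplus_{\omega_1}\mathbb Z(2)$, its dual is $K$, and $\alpha_\Sigma$ is the inclusion $\Sigma\to K$, which is not onto.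

We need a reflexive group with a family as in Lemma~\ref{lem:obstruction}. By Lemma~\ref{lem:dual}, one source of reflexive groups is $G=H^\wedge$ with $H$ reflexive, and such a group comes with a supply of characters, the evaluations at points of $H$. For this we first need a reflexive $P$-group $H$ that is far from discrete.

\section{The $P$-modification of a compact group}\label{sec:compact}

\begin{proposition}\label{prop:compact}
If $K$ is a compact group, then $PK$ is reflexive.
\end{proposition}

A result of this kind is due to Galindo, Recoder-N\'u\~nez and Tkachenko; we give a complete proof. The case $K=\mathbb Z(2)^{\omega_1}$ of Example~\ref{ex:sigma} indicates the plan. There the projections had a discontinuous limit, and the witnesses were the indicator functions $s$ of the tails $[\gamma,\omega_1)$: such an $s$ lies deep in the neighborhood base of $PK$, and all $\pi_\alpha$ with $\alpha\ge\gamma$ are nonzero at $s$. In general we extract from a bad compact set an $\omega_1$-sequence $\chi_\alpha$ that plays the role of the projections, together with points $x_\alpha$ in the role of the unit vectors, and build $s$ as a transfinite ``sum'' of some of the $x_\alpha$. The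 compactness of $K$ gives meaning to such sums; in $\Sigma$ they do not exist.

\begin{proof}
Let $X=K^\wedge$. By (F2) and Lemma~\ref{lem:base}, the subgroups $Y^\perp$, with $Y\le X$ countable, form a base at $0$ of $PK$. They are closed in $K$, hence compact in the original topology. Suppose that $PK$ is not reflexive. By Proposition~\ref{prop:criterion} there is a compact set $F\subseteq(PK)^\wedge$ that is annihilated by no $Y^\perp$ with $Y$ countable.

\medskip\noindent\emph{Step 1: the sequence.} By recursion on $\alpha<\omega_1$ we choose countable subgroups $Y_\alpha\le X$, characters $\chi_\alpha\in F$ and points $x_\alpha\in N_\alpha:=Y_\alpha^\perp$. Put $Y_0=0$, and $Y_\lambda=\bigcup_{\alpha<\lambda}Y_\alpha$ at limit ordinals. Given $Y_\alpha$, pick $\chi_\alpha\in F$ that does not vanish on $N_\alpha$. By Lemma~\ref{lem:circle}, a multiple $x_\alpha$ of a suitable point of $N_\alpha$ satisfies $\|\chi_\alpha(x_\alpha)\|\ge1/3$. Being continuous on $PK$, the character $\chi_\alpha$ vanishes on $Z_\alpha^\perp$ for some countable $Z_\alpha\le X$; put $Y_{\alpha+1}=Y_\alpha+Z_\alpha$. The $N_\alpha$ form a decreasing sequence of compact subgroups of $K$, and $\chi_\alpha(N_{\alpha+1})=0$.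

\medskip\noindent\emph{Step 2: for each $\gamma<\omega_1$ there is $s\in N_\gamma$ with $\|\chi_\alpha(s)\|\ge1/6$ whenever $\gamma\le\alpha<\omega_1$.} We construct points $s_\alpha\in K$ for $\gamma\le\alpha\le\omega_1$ with $s_\gamma=0$ and
\begin{equation}\label{eq:coherent}
s_\beta-s_\alpha\in N_\alpha\qquad(\gamma\le\alpha<\beta).
\end{equation}
This condition guarantees that later changes do not affect the value of $\chi_\alpha$ once it has been arranged. At a successor step, put $s_{\alpha+1}=s_\alpha$ if $\|\chi_\alpha(s_\alpha)\|\ge1/6$, and $s_{\alpha+1}=s_\alpha+x_\alpha$ otherwise; in the second case $\|\chi_\alpha(s_{\alpha+1})\|>1/3-1/6$. In both cases $\|\chi_\alpha(s_{\alpha+1})\|\ge1/6$ and $s_{\alpha+1}-s_\alpha\in N_\alpha$. For $\gamma\le\delta<\alpha$ we get $s_{\alpha+1}-s_\delta\in N_\alpha+N_\delta=N_\delta$, so \eqref{eq:coherent} persists. At a limit ordinal $\lambda\le\omega_1$, the nonempty compact sets $s_\alpha+N_\alpha$, $\gamma\le\alpha<\lambda$, decrease: for $\alpha<\beta$ we have $s_\beta+N_\beta\subseteq s_\alpha+N_\alpha+N_\beta=s_\alpha+N_\alpha$. Let $s_\lambda$ be any point of their intersection.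

Put $s=s_{\omega_1}$. Then $s=s-s_\gamma\in N_\gamma$. For $\alpha\ge\gamma$ we have $s-s_{\alpha+1}\in N_{\alpha+1}$, so $\chi_\alpha(s)=\chi_\alpha(s_{\alpha+1})$.

\medskip\noindent\emph{Step 3: an accumulation point that vanishes on some $N_\gamma$.} There is $\chi\in F$ each of whose neighborhoods contains $\chi_\alpha$ for uncountably many $\alpha$; otherwise $F$ would be covered by finitely many open sets, each containing $\chi_\alpha$ for only countably many $\alpha$. Since $\chi$ is continuous on $PK$, it vanishes on $Z^\perp$ for some countable $Z\le X$. The group $Z$ need not lie in any $Y_\gamma$, since $X$ may be much larger than $Y=\bigcup_{\alpha<\omega_1}Y_\alpha$. But $\chi$ does not see the part of $Z$ outside $Y$. Each $\chi_\alpha$ vanishes on $Y^\perp\subseteq N_{\alpha+1}$, and $\chi$ is a pointwise limit of the $\chi_\alpha$, so $\chi$ vanishes on $Y^\perp$ and therefore on $Y^\perp+Z^\perp$. This sum is a compact subgroup of $K$. By (F3) its annihilator in $X$ is $Y^{\perp\perp}\cap Z^{\perp\perp}=Y\cap Z$, and so $Y^\perp+Z^\perp=(Y\cap Z)^\perp$. The countable group $Y\cap Z$ is contained in $Y_\gamma$ for some $\gamma<\omega_1$. Hence $N_\gamma\subseteq(Y\cap Z)^\perp$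 and $\chi(N_\gamma)=0$.

\medskip\noindent\emph{Step 4.} Take $s\in N_\gamma$ as in Step 2. Then $\chi(s)=0$, so $\{\psi:\|\psi(s)\|<1/6\}$ is a neighborhood of $\chi$. It contains $\chi_\alpha$ only for $\alpha<\gamma$, that is, for countably many $\alpha$. This contradicts the choice of $\chi$.
\end{proof}

\section{Duals of $P$-groups}\label{sec:duals}

Let $G=H^\wedge$ for a $P$-group $H$, and consider the evaluations at the points of a set $E\subseteq H$. Every $g\in G$ has an open kernel, so condition (1) of Lemma~\ref{lem:obstruction} holds as soon as each neighborhood of $0$ in $H$ absorbs all but countably many points of $E$. Condition (2) asks that $E$ be uncountable and that $G$ have enough elements, which is the content of Lemma~\ref{lem:P}(d).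

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The group $H$ is Hausdorff because it is reflexive. So $G$ is $\omega$-bounded by Lemma~\ref{lem:P}(f) and reflexive by Lemma~\ref{lem:dual}. For $e\in E$ let $\chi_e(g)=g(e)$. This is a continuous character of $G$, hence of $PG$. We verify the hypotheses of Lemma~\ref{lem:obstruction} for $(\chi_e)_{e\in E}$.

(1) Each $g\in G$ vanishes on an open subgroup of $H$ by Lemma~\ref{lem:P}(c), and this subgroup contains all but countably many $e\in E$.

(2) Let $N$ be an open subgroup of $PG$. The topology of $G$ is that of pointwise convergence on $H$, so Lemma~\ref{lem:base} gives a countable subgroup $S\le H$ with $\{g\in G:g|_S=0\}\subseteq N$. Since $E$ is uncountable, there is $e\in E\setminus S$. By (F1) some homomorphism from the countable group $S+\langle e\rangle$ to $\mathbb T$ vanishes on $S$ but not at $e$, and by Lemma~\ref{lem:P}(d) it extends to some $g\in G$. Then $g\in N$ and $\chi_e(g)\neq0$.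
\end{proof}

The reflexivity of $H$, beyond the Hausdorff property, served only to make $G$ reflexive. The hypothesis on $E$ cannot be dropped: if $H$ is discrete, then $G$ is compact and $PG$ is reflexive by Proposition~\ref{prop:compact}.

\begin{proof}[Proof of Corollary~\ref{cor:example}]
The $P$-group $H=P(\mathbb Z(2)^{\omega_1})$ is reflexive by Proposition~\ref{prop:compact}. Every neighborhood of $0$ in $H$ contains $N_A=\{x:x|_A=0\}$ for some countable $A$, hence every $e_\alpha$ with $\alpha\notin A$. So Theorem~\ref{thm:main} applies with $E=\{e_\alpha:\alpha<\omega_1\}$. A homomorphism $f\colon H\to\mathbb T$ has values in $\mathbb Z(2)$; by Lemma~\ref{lem:P}(c) it is continuous if and only if it vanishes on some $N_A$ with $A$ countable, which means that $f(x)=f(y)$ whenever $x|_A=y|_A$. The topology of $H^\wedge$ is pointwise by Lemma~\ref{lem:P}(b).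
\end{proof}

\begin{remark}
The compact set that destroys the reflexivity of $PG$ is not available to $G$ itself: it contains characters that only $PG$ has. In Corollary~\ref{cor:example}, let $\mathcal U$ be a free ultrafilter on a countably infinite set $A\subseteq\omega_1$, and let $\psi(g)=1$ if and only if $\{\alpha\in A:g(e_\alpha)=1\}\in\mathcal U$. As in Example~\ref{ex:sigma}, $\psi$ is a pointwise limit of the evaluations at $e_\alpha$, $\alpha\in A$, and it is continuous on $PG$. It is not the evaluation at any $h\in H$, hence not continuous on $G$ by Lemma~\ref{lem:pointwise}. Indeed, if $h\notin\langle e_\alpha:\alpha\in A\rangle$, then (F1) and Lemma~\ref{lem:P}(d) give $g\in G$ with $g(h)=1$ and $g(e_\alpha)=0$ for $\alpha\in A$. If $h=\sum_{\alpha\in D}e_\alpha$ with $D\subseteq A$ finite, Lemma~\ref{lem:P}(d) gives $g\in G$ with $g(e_\alpha)=0$ on $D$ and $g(e_\alpha)=1$ on $A\setminus D$. In both cases $\psi(g)\neq g(h)$.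
\end{remark}

For Theorem~\ref{thm:LCA} we need a substitute for the unit vectors in an arbitrary nonmetrizable compact group $K$. If the dual $X$ were a direct sum of countable groups, then $K$ would be a product, and one nonzero point from each factor would do. In general $X$ does not decompose, but it sits inside a group that does. Recall that every abstract group $X$ has a \emph{divisible hull}: a divisible group $D\ge X$ such that every nonzero subgroup of $D$ meets $X$ nontrivially. Recall also that every divisible group is a direct sum of copies of $\mathbb Q$ and of the Pr\"ufer groups $\mathbb Z(p^\infty)$, the $p$-primary components of $\mathbb T$.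

\begin{proof}[Proof of Theorem~\ref{thm:LCA}]
By the structure theorem for LCA groups, $L\cong\mathbb R^n\times L_0$, where $L_0$ has a compact open subgroup $K$. Identify $K$ with $\{0\}\times K$. It is the intersection of the open sets $B_m\times K$, where $B_m$ is the open ball of radius $1/m$ about $0$, so $K$ is an open subgroup of $PL$. The $G_\delta$-sets of $K$ are the traces on $K$ of the $G_\delta$-sets of $L$, so $K$ inherits from $PL$ the topology of $PK$. By Proposition~\ref{prop:compact} and Corollary~\ref{cor:open}, $PL$ is reflexive, and $G_L$ is reflexive by Lemma~\ref{lem:dual}.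

If $L$ is metrizable, then $PL$ is discrete, $G_L$ is compact, and $P(G_L)$ is reflexive by Proposition~\ref{prop:compact}.

Let $L$ be nonmetrizable. A Hausdorff group is metrizable if and only if it has a countable base at $0$, and $\mathbb R^n\times K$ is open in $L$; so $K$ is not metrizable, and $X=K^\wedge$ is uncountable by (F2). Let $D=\bigoplus_{i\in I}D_i$ be a divisible hull of $X$, with each $D_i$ isomorphic to $\mathbb Q$ or to some $\mathbb Z(p^\infty)$, and let $p_i\colon D\to D_i$ be the projections. Each $D_i$ is countable and $D\ge X$ is not, so $I$ is uncountable. Choose injective homomorphisms $\psi_i\colon D_i\to\mathbb T$: the inclusion for $\mathbb Z(p^\infty)$, and $q\mapsto q\sqrt2+\mathbb Z$ for $\mathbb Q$. Let $x_i\in K=\operatorname{Hom}(X,\mathbb T)$ be the restriction of $\psi_i\circ p_i$ to $X$.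

Since $X\cap D_i\neq0$ and $\psi_i$ is injective, $x_i\neq0$. An element $y\in X$ has finitely many nonzero components in $D$, so $y(x_i)=\psi_i(p_i(y))\neq0$ for only finitely many $i$. Two consequences follow. First, a point $x\neq0$ of $K$ equals $x_i$ for only finitely many $i$ (take $y$ with $y(x)\neq0$), so $E=\{x_i:i\in I\}$ is uncountable. Second, for a countable $Y\le X$ we have $x_i\in Y^\perp$ for all but countably many $i$. The subgroups $Y^\perp$ form a base at $0$ of $PK$, hence of $PL$. Theorem~\ref{thm:main} with $H=PL$ shows that $P(G_L)$ is not reflexive.
\end{proof}

\section{A pseudocompact example with finite compact sets}\label{sec:matrix}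

The group $\Sigma$ failed to be reflexive because its compact set $\{0\}\cup\{e_\alpha\}$ made the dual discrete. We now repair $\Sigma$ by adding coordinates until all infinite compact sets disappear. The next two lemmas say why this yields reflexivity and how it can be achieved.

\begin{lemma}\label{lem:finite}
Let $G$ be a Hausdorff group whose topology is the coarsest one that makes all members of $G^\wedge$ continuous. If all compact subsets of $G$ and of $G^\wedge$ are finite, then $G$ is reflexive.
\end{lemma}

\begin{proof}
The group $G^\wedge$ has the topology of pointwise convergence on $G$, so $\alpha_G$ is surjective by Lemma~\ref{lem:pointwise}. The group $G^{\wedge\wedge}$ has the topology of pointwise convergence on $G^\wedge$, so the preimages under $\alpha_G$ of its basic neighborhoods of $0$ are the sets $\{g:\|\chi(g)\|<\varepsilon\text{ for }\chi\in F\}$ with $F\subseteq G^\wedge$ finite. By hypothesis these sets form a base at $0$ of $G$. Their intersection is $\ker\alpha_G$, which is trivial because $G$ is Hausdorff. So $\alpha_G$ is a bijection that matches two bases at $0$.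
\end{proof}

\begin{lemma}\label{lem:boolean}
Let $Q$ be a Hausdorff Boolean group such that every homomorphism from a countable subgroup of $Q$ to $\mathbb Z(2)$ extends to a continuous character of $Q$. Then all compact subsets of $Q$ are finite.
\end{lemma}

\begin{proof}
Every countable subgroup $S$ is closed: for $q\notin S$, a homomorphism on $S+\langle q\rangle$ vanishing on $S$ but not at $q$ extends to a continuous $\varphi\colon Q\to\mathbb Z(2)$, and $\varphi^{-1}(1)$ is a neighborhood of $q$ disjoint from $S$.

Suppose that $C\subseteq Q$ is compact and infinite. View $Q$ as a vector space over the field with two elements. Finitely many vectors span a finite set, so we can choose linearly independent $c_1,c_2,\ldots\in C$. Let $S$ be their span. By compactness there is a point $s$ each of whose neighborhoods contains infinitely many $c_n$. Since $S$ is closed, $s\in S$, so $s$ lies in the span of $c_1,\ldots,c_m$ for some $m$. The homomorphism $S\to\mathbb Z(2)$ with value $0$ at $c_1,\ldots,c_m$ and value $1$ at $c_n$ for $n>m$ extends to a continuous character $\varphi$. Then $\ker\varphi$ is a neighborhood of $s$ that contains only finitely many $c_n$, a contradiction.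
\end{proof}

We shall apply Lemma~\ref{lem:boolean} to both $G$ and $G^\wedge$, for a subgroup $G$ of a power of $\mathbb Z(2)$. Think of $G$ as generated by the rows of a $0$--$1$ matrix, whose columns are the coordinate characters. The hypothesis for $G$ holds if every $0$--$1$ pattern on countably many rows occurs in some column. The hypothesis for $G^\wedge$ holds if every pattern on countably many columns occurs in some row. There are $\mathfrak c$ tasks of each kind. To keep them from interfering, we let each row control entries to the left of the diagonal and each column control entries above it (Figure~\ref{fig:matrix}). The column tasks put uncountably many ones into each row, so a separate block $J$ of $\omega_1$ columns without tasks is kept for the obstruction; on it the rows have countable support, as in $\Sigma$.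

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\draw (0,0) rectangle (5,-5);
\draw (5.6,0) rectangle (7.6,-5);
\draw[dashed] (0,0) -- (5,-5);
\draw[dotted] (0,-3.4) -- (5,-3.4);
\draw[dotted] (5.6,-3.4) -- (7.6,-3.4);
\draw[dotted] (4.2,0) -- (4.2,-5);
\draw[line width=3pt] (0.4,-3.4) -- (1.1,-3.4);
\draw[line width=3pt] (1.7,-3.4) -- (2.6,-3.4);
\draw[line width=3pt] (5.9,-3.4) -- (6.7,-3.4);
\draw[line width=3pt,gray] (4.2,-0.5) -- (4.2,-1.2);
\draw[line width=3pt,gray] (4.2,-1.8) -- (4.2,-2.7);
\node[left] at (0,-3.4) {row $\xi$};
\node[above] at (4.2,0) {column $i$};
\node[below] at (1.5,-3.5) {$A_\xi$};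
\node[below] at (6.3,-3.5) {$C_\xi$};
\node[left] at (4.1,-1.5) {$T_i$};
\node[below] at (2.5,-5) {columns $\mathfrak c$};
\node[below] at (6.6,-5) {columns $J$};
\end{tikzpicture}
\caption{The $0$--$1$ matrix whose rows $g_\xi$, $\xi<\mathfrak c$, generate the group $G$ of Theorem~\ref{thm:pseudo}. Row $\xi$ prescribes its entries on a countable set $A_\xi$ left of the diagonal and on a countable set $C_\xi\subseteq J$ (black). Column $i<\mathfrak c$ prescribes its entries on a countable set $T_i$ above the diagonal (gray). Entries prescribed by no row and no column are $0$.}\label{fig:matrix}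
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:pseudo}]
\emph{Construction.} Regard $\mathfrak c$ as an initial ordinal. Let $J$ be a set of cardinality $\omega_1$ disjoint from $\mathfrak c$, let $I=\mathfrak c\cup J$ and $M=\mathbb Z(2)^I$. A \emph{row task} is a triple $(A,C,z)$ with $A\subseteq\mathfrak c$ and $C\subseteq J$ countable and $z\colon A\cup C\to\mathbb Z(2)$. A \emph{column task} is a pair $(T,f)$ with $T\subseteq\mathfrak c$ countable and $f\colon T\to\mathbb Z(2)$. Since $\mathfrak c^\omega=\mathfrak c$, there are $\mathfrak c$ tasks of each kind. List each kind in order type $\mathfrak c$ so that every task occurs $\mathfrak c$ times. Then replace the $\xi$-th entry by the empty task whenever $A\not\subseteq\xi$, respectively $T\not\subseteq\xi$. Every task survives somewhere: the countable set $A$ or $T$ is bounded in $\mathfrak c$ because $\operatorname{cf}(\mathfrak c)>\omega$, while the set of positions of the task has cardinality $\mathfrak c$ and is therefore unbounded. We obtain lists $(A_\xi,C_\xi,z_\xi)_{\xi<\mathfrak c}$ and $(T_i,f_i)_{i<\mathfrak c}$ of all tasks with $A_\xi\subseteq\xi$ and $T_i\subseteq i$. Define $g_\xi\in M$ by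
\[
g_\xi(k)=\begin{cases}
z_\xi(k)&\text{if }k\in A_\xi\cup C_\xi,\\
f_k(\xi)&\text{if }k<\mathfrak c\text{ and }\xi\in T_k,\\
0&\text{otherwise.}
\end{cases}
\]
The first two cases exclude each other, since $k\in A_\xi$ gives $k<\xi$ and $\xi\in T_k$ gives $\xi<k$. Let $G\le M$ be the subgroup generated by the $g_\xi$, $\xi<\mathfrak c$. It has three properties.

\begin{enumerate}
\item[(i)] \emph{For every countable $B\subseteq I$ and every $z\colon B\to\mathbb Z(2)$ there is $g\in G$ with $g|_B=z$.} Take $g=g_\xi$, where the $\xi$-th row task is $(B\cap\mathfrak c,B\cap J,z)$.
\item[(ii)] \emph{Every homomorphism $\varphi$ from a countable subgroup $S\le G$ to $\mathbb Z(2)$ is the restriction of some $\pi_i$.} There is a countable $T\subseteq\mathfrak c$ with $S\subseteq S'=\langle g_\xi:\xi\in T\rangle$. Extend $\varphi$ to $S'$ by (F1), put $f(\xi)=\varphi(g_\xi)$ for $\xi\in T$, and take $i$ with $(T_i,f_i)=(T,f)$. Then $\pi_i(g_\xi)=f_i(\xi)=\varphi(g_\xi)$ for $\xi\in T$, so $\pi_i=\varphi$ on $S'$.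
\item[(iii)] \emph{For every $g\in G$ the set $\{j\in J:g(j)\neq0\}$ is countable.} For $g=g_\xi$ it is contained in $C_\xi$, and $g$ is a finite sum of such generators.
\end{enumerate}

\medskip\noindent\emph{Pseudocompactness and characters.} By Lemma~\ref{lem:base} and translation, every nonempty $G_\delta$-set of $M$ contains a set $\{x:x|_B=z\}$ with $B$ countable, so it meets $G$ by (i). A subgroup of a compact group that meets every nonempty $G_\delta$-set is pseudocompact by a theorem of Comfort and Ross \cite{CR}. In particular $G$ is dense in $M$, so by (F4) and (F5) the group $G^\wedge$ is, algebraically, the group $X=M^\wedge=\bigoplus_I\mathbb Z(2)$ of finite sums of projections.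

\medskip\noindent\emph{Cardinality and weight.} The $g_\xi$ are linearly independent: for a finite nonempty $T\subseteq\mathfrak c$ let $f$ be $1$ at one point of $T$ and $0$ at the others, and take $i$ with $(T_i,f_i)=(T,f)$; then $\pi_i\bigl(\sum_{\xi\in T}g_\xi\bigr)=1$. Hence $|G|=\mathfrak c$. Next, $w(G)\le w(M)\le|I|=\mathfrak c$. For the reverse inequality, let $U$ be an open neighborhood of $0$ in $G$. By density, the closure of $U$ in $M$ is a neighborhood of $0$, so it contains $\{x\in M:x|_D=0\}$ for a finite $D\subseteq I$. A character $\chi\in X$ vanishing on $U$ vanishes on this set, hence at all $e_k$ with $k\notin D$, and so is a sum of projections $\pi_k$ with $k\in D$. Thus each $U$ annihilates finitely many $\chi\in X$. On the other hand, given a base of $G$, every $\chi\in X$ is annihilated by a member of the base that contains $0$, since $\ker\chi$ is open. Therefore $\mathfrak c=|X|\le w(G)\cdot\omega$, and $w(G)=\mathfrak c$.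

\medskip\noindent\emph{Compact sets and reflexivity.} By (ii) and Lemma~\ref{lem:boolean}, compact subsets of $G$ are finite. So $G^\wedge$ is $X$ with the topology of pointwise convergence on $G$, a Hausdorff Boolean group. Let $Y\le X$ be countable and $\varphi\colon Y\to\mathbb Z(2)$ a homomorphism. There is a countable $B\subseteq I$ with $Y\subseteq Y'=\langle\pi_k:k\in B\rangle$. Extend $\varphi$ to $Y'$, put $z(k)=\varphi(\pi_k)$, and take $g\in G$ with $g|_B=z$ by (i). Evaluation at $g$ is a continuous character of $G^\wedge$ that agrees with $\varphi$ at each $\pi_k$, $k\in B$, hence on $Y'$. By Lemma~\ref{lem:boolean}, compact subsets of $G^\wedge$ are finite. Finally, $G$ is Hausdorff, and its topology is the coarsest one making all $\pi_k$, equivalently all members of $X$, continuous. Lemma~\ref{lem:finite} shows that $G$ is reflexive.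

\medskip\noindent\emph{$PG$ is not reflexive.} Apply Lemma~\ref{lem:obstruction} to $(\pi_j)_{j\in J}$. Condition (1) is (iii). For condition (2), an open subgroup $N$ of $PG$ contains $\{g\in G:g|_B=0\}$ for some countable $B\subseteq I$. Since $J$ is uncountable there is $j\in J\setminus B$, and (i) gives $g\in G$ with $g|_B=0$ and $\pi_j(g)=1$. So $N$ does not annihilate $\pi_j$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CR}
Comfort and Ross, Pacific J. Math. \textbf{16} (1966).

\bibitem{GRT}
Jorge Galindo, Luis Recoder-Nu\~nez and Mikhail Tkachenko,
\emph{Nondiscrete $P$-Groups Can be Reflexive},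
arXiv:1002.4730 (2010).

\end{thebibliography}
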